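\title{Homotopically unbounded invariant disks with irrational prime ends rotation number}

\begin{abstract}
We show that on every closed orientable surface of positive genus, and for every irrational $\alpha$, there is a homeomorphism isotopic to the identity with an invariant open disk whose lifts to the universal covering are unbounded and whose prime ends rotation number is $\alpha$. More precisely, the homeomorphism can be supported in any prescribed homotopically unbounded open disk $B$, the rotation number is arbitrary, and the boundary of the invariant disk contains $\partial B$. The invariant disk is obtained from $B$ by removing a family of slits that spiral out to $\partial B$ and are permuted by a Denjoy map.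
\end{abstract}

\section{Introduction}

Let $S$ be a closed connected oriented surface of positive genus with a Riemannian metric, and let $\pi\colon\widetilde S\to S$ be the universal covering, with the lifted metric. An \emph{open disk} is an open subset $D\subset S$ homeomorphic to $\mathbb R^2$. It is \emph{homotopically unbounded} if the connected components of $\pi^{-1}(D)$ are unbounded subsets of $\widetilde S$.

Let $f\colon S\to S$ be a homeomorphism isotopic to the identity, and let $D$ be an open disk with $f(D)=D$. The prime ends compactification of $D$ is a closed disk $\widehat D=D\sqcup C$, where $C$ is the circle of prime ends, and $f|_D$ extends to a homeomorphism of $\widehat D$. The restriction of this extension to $C$ preserves orientation, and its Poincar\'e rotation number in $\mathbb R/\mathbb Z$ is the \emph{prime ends rotation number} of $f$ in $D$. These notions are recalled in Section~\ref{sec:background}. The following question comes from the paper \cite{AK} of Addas-Zanata and Koropecki.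

\medskip
\noindent\textbf{Question.} \emph{Is there a homeomorphism $f$ of such a surface $S$, isotopic to the identity, with an invariant homotopically unbounded open disk whose prime ends rotation number is irrational?}
\medskip

The two properties measure different things. Unboundedness records how far $D$ winds around the handles of $S$; the rotation number records how $f$ turns the boundary of $D$ as seen from inside $D$. For bounded disks there is no restriction: in polar coordinates on a chart of radius $2$, the map $(x,r)\mapsto(x+\alpha\varphi(r),r)$, with $\varphi=1$ on $[0,1]$ and $\varphi=0$ near $2$, rotates the unit disk by any given $\alpha$. An unbounded disk, on the other hand, has distinguished prime ends, namely those through which its lift escapes to infinity, and $f$ must permute them. The simplest unbounded disk is a strip spiraling between two parallel circles. It has at most two such prime ends, so its rotation number is rational for every $f$ (Proposition~\ref{prop:escape}). This suggests that the answer is no. It is yes.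

\begin{theorem}\label{thm:main}
Let $S$ be a closed connected oriented surface of positive genus and let $\alpha\in\mathbb R/\mathbb Z$ be irrational. There are a homeomorphism $f\colon S\to S$ isotopic to the identity and an $f$-invariant homotopically unbounded open disk $D\subset S$ with prime ends rotation number $\alpha$.
\end{theorem}

We deduce this from a stronger statement, which places the example inside any given unbounded disk.

\begin{theorem}\label{thm:strong}
Let $B\subset S$ be a homotopically unbounded open disk and let $\alpha\in\mathbb R/\mathbb Z$ be arbitrary. There are a homeomorphism $f\colon S\to S$, isotopic to the identity through homeomorphisms equal to the identity on $S\setminus B$, and an $f$-invariant homotopically unbounded open disk $D\subset B$ with $\partial B\subset\overline D$ and prime ends rotation number $\alpha$. Conversely, an open disk $B$ that contains a homotopically unbounded open disk is itself homotopically unbounded.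
\end{theorem}

Since $D\subset B$ and $B$ is open, $\partial B$ is disjoint from $D$, so in fact $\partial B\subset\partial D$. Thus $\partial D$ contains the set $\partial B$ of fixed points of $f$ even when the prime ends rotation number is irrational. All maps are merely continuous; no smoothness or preservation of area is claimed.

The idea is as follows. We cut $B$ along a family of slits that start on a circle in the middle of $B$ and run out to $\partial B$, and we let $f$ permute the slits as a circle homeomorphism $h$ with rotation number $\alpha$ permutes their starting points. The difficulty is that $f$ must send each slit to a different one and at the same time be close to the identity near $\partial B$. It is resolved by making the slits spiral: far out, every short radial segment crosses all of them, so a short radial slide takes a point from one slit to any other. Section~\ref{sec:half} carries this out by hand for $\alpha=1/2$, with two slits. For irrational $\alpha$ the slits must leave room between them, and this is why $h$ is a Denjoy map and not a rotation.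

\section{Background}\label{sec:background}

We write $\mathbb T=\mathbb R/\mathbb Z$. The distances on $S$ and $\widetilde S$ are $d_S$ and $\widetilde d$, so that $\widetilde d(a,b)\ge d_S(\pi a,\pi b)$.

\subsection{Lifts of disks}\label{sub:lifts}
The surface $\widetilde S$ is complete, so by the Hopf--Rinow theorem a subset of $\widetilde S$ is bounded exactly when its closure is compact. In particular boundedness does not depend on the metric, and every homeomorphism of $\widetilde S$ maps bounded sets to bounded sets. If $U\subset S$ is an open disk, then $\pi$ maps each component of $\pi^{-1}(U)$ homeomorphically onto $U$, because $U$ is simply connected. These components, the \emph{lifts} of $U$, are permuted transitively by the deck transformations, which are isometries. Hence one lift is unbounded if and only if all are.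

\subsection{Rotation numbers}
Let $g$ be an orientation-preserving homeomorphism of $\mathbb T$ and $G\colon\mathbb R\to\mathbb R$ a lift, so that $G(\sigma+1)=G(\sigma)+1$. The limit $\lim_{n\to\infty}G^n(\sigma)/n$ exists and does not depend on $\sigma$. Its class in $\mathbb R/\mathbb Z$ does not depend on $G$; it is the \emph{rotation number} of $g$. It is invariant under orientation-preserving conjugacy, so it is defined for a homeomorphism of any oriented circle. If $g$ has a point of period $q$, then $G^q(\sigma)=\sigma+p$ for some $\sigma$ and some integer $p$, and the rotation number is $p/q$. In particular a fixed point forces rotation number $0$.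

\subsection{Prime ends}\label{sub:prime}
Let $D\subset S$ be an open disk. Its boundary has at least two points: it is nonempty because $D$ is not compact, and if $\partial D=\{a\}$, then $D$ is open and closed in the connected set $S\setminus\{a\}$, so $S$ is the one-point compactification of a plane, a sphere.

A \emph{cross-cut} of $D$ is a set $c=\gamma((0,1))\subset D$, where $\gamma\colon[0,1]\to S$ is an embedding with $\gamma(0),\gamma(1)\in\partial D$. The set $D\setminus c$ has two components, and the boundary of each relative to $D$ is $c$. A \emph{null chain} is a sequence $(c_k,U_k)_{k\ge1}$, where $c_k$ is a cross-cut and $U_k$ is a component of $D\setminus c_k$, such that $U_{k+1}\subset U_k$, the closures $\overline{c_k}$ are pairwise disjoint, and $\operatorname{diam}c_k\to0$. Two null chains $(c_k,U_k)$ and $(c'_l,U'_l)$ are equivalent if every $U_k$ contains some $U'_l$ and every $U'_l$ contains some $U_k$. A \emph{prime end} is an equivalence class, and $C$ denotes the set of prime ends. The set $\widehat D=D\sqcup C$ is given the topology in which $D$ is open with its own topology, and a prime end $p$ represented by $(c_k,U_k)$ has as a neighborhood basis the sets $\widehat U_k$,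 where $\widehat U_k$ is the union of $U_k$ and the prime ends represented by a null chain $(c'_l,U'_l)$ with some $U'_l\subset U_k$. Thus a sequence in $D$ converges to $p$ if and only if, for each $k$, it is eventually in $U_k$.

The basic theorem of Carath\'eodory's theory states that $\widehat D$ is homeomorphic to a closed disk with interior $D$ and boundary circle $C$; see \cite{Ma} and \cite[Ch.~2]{Po}. We orient $C$ counterclockwise, that is, as the boundary of $\widehat D$ with the orientation coming from $S$. A homeomorphism $f$ of $S$ with $f(D)=D$ is uniformly continuous, so it maps null chains to null chains and extends to a homeomorphism $\widehat f$ of $\widehat D$. We write $g=\widehat f|_C$.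

A \emph{ray} in $D$ is a continuous map $\eta\colon[0,\infty)\to D$. It \emph{lands} at $a\in\partial D$ if $\eta(t)\to a$ in $S$ as $t\to\infty$. Rays are our only tool for locating prime ends, through the following standard facts \cite{Ma}, \cite[Ch.~2]{Po}, whose short proofs we include.

\begin{lemma}\label{lem:rays}
\emph{(a)} A ray in $D$ that lands at a point $a\in\partial D$ converges in $\widehat D$ to a prime end.
\emph{(b)} If two rays land at $a$ and $b$ and converge to the same prime end, then $a=b$.
\end{lemma}

\begin{proof}
(a) Since $\widehat D$ is compact, it suffices to show that $\eta(t)$ has only one limit point in $\widehat D$ as $t\to\infty$. No limit point lies in $D$, because $a\notin D$. Suppose that $p\ne q$ are two limit points in $C$, and let $(c_k,U_k)$ represent $p$. As $\widehat D$ is Hausdorff, there are $k_0$ and a neighborhood $W$ of $q$ disjoint from $U_k$ for all $k\ge k_0$. For such $k$ the ray visits both $U_k$ and $W$ at arbitrarily large times, so it meets $c_k$ at arbitrarily large times, and therefore $a\in\overline{c_k}$. This contradicts $\overline{c_{k_0}}\cap\overline{c_{k_0+1}}=\emptyset$.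

(b) Let $\eta$ land at $a$ and converge to the prime end $p$ represented by $(c_k,U_k)$. For large $k$ we have $\eta(0)\notin U_k$, since $\eta(0)\neq p$ and the $\widehat U_k$ form a neighborhood basis of $p$, while $\eta(t)\in U_k$ for large $t$. So $\eta(t_k)\in c_k$ for some $t_k$. The distance from $\eta(t_k)$ to $\partial D$ is at most $\operatorname{diam}c_k\to0$, and each compact set $\eta([0,T])$ is at positive distance from $\partial D$; hence $t_k\to\infty$ and $\eta(t_k)\to a$. The second ray gives points of $c_k$ converging to $b$, and $\operatorname{diam}c_k\to0$ yields $a=b$.
\end{proof}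

\section{The spiral strip and escaping prime ends}\label{sec:strip}

Theorem~\ref{thm:strong} needs an unbounded disk to start from. Its existence is the only place where the positive genus of $S$ enters the construction; on the sphere, $\widetilde S=S$ is bounded.

\begin{lemma}\label{lem:strip}
Every closed connected orientable surface of positive genus contains a homotopically unbounded open disk.
\end{lemma}

\begin{proof}
Let $\iota\colon\mathbb T\times[-1,1]\to S$ be an embedding onto an annular neighborhood of a noncontractible simple closed curve. Since $\pi_1(S)$ is torsion-free, the curve has infinite order, so $\iota$ lifts to a map $\widetilde\iota\colon\mathbb R\times[-1,1]\to\widetilde S$ with $\widetilde\iota(x+1,y)=\tau\,\widetilde\iota(x,y)$, where $\tau$ is a deck transformation of infinite order. Let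
\[
\Omega=\{(x,y)\in\mathbb R\times(-1,1):\ \tanh(x-1)<y<\tanh x\}.
\]
The slice of $\Omega$ at height $y$ is the interval $\operatorname{artanh}y<x<\operatorname{artanh}y+1$. Hence $(x,y)\mapsto(x-\operatorname{artanh}y,y)$ maps $\Omega$ homeomorphically onto $(0,1)\times(-1,1)$, and $\Omega$ projects injectively to $\mathbb T\times(-1,1)$, because an open interval of length $1$ contains no two points that differ by a nonzero integer. So the image $B_0$ of $\Omega$ in $S$ is an open disk, and $\widetilde\iota(\Omega)$ is a lift of it. This lift contains the points $\widetilde\iota(k+\frac12,\tanh k)\in\tau^kE$, $k\in\mathbb Z$, where $E=\widetilde\iota(\{\frac12\}\times[-1,1])$ is compact. A compact set meets only finitely many deck translates of $E$, and the maps $\tau^k$ are distinct, so these points leave every compact set. Thus $\widetilde\iota(\Omega)$ is unbounded.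
\end{proof}

We call $B_0$ the \emph{spiral strip}. It cannot itself serve as the disk in Theorem~\ref{thm:main}, and the reason shows what an example must look like. Let $D$ be an open disk with a lift $\widetilde D$. A prime end $p$ of $D$ is \emph{escaping} if some sequence in $D$ converges to $p$ while its lift to $\widetilde D$ leaves every bounded set.

\begin{proposition}\label{prop:escape}
Let $f$ be an orientation-preserving homeomorphism of $S$ and $D$ an $f$-invariant homotopically unbounded open disk. The set of escaping prime ends is nonempty and $g$-invariant. If it is finite, the prime ends rotation number is rational. This is the case for $D=B_0$.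
\end{proposition}

\begin{proof}
Take a sequence in $\widetilde D$ leaving every bounded set. A subsequence of its projection converges in $\widehat D$, and the limit is not in $D$, since otherwise the lifted subsequence would converge in $\widetilde D$. The limit is an escaping prime end. For invariance, compose a lift of $f$ with a deck transformation to obtain a lift $\widetilde f$ with $\widetilde f(\widetilde D)=\widetilde D$. Both $\widetilde f$ and $\widetilde f^{-1}$ preserve bounded sets, so $g$ and $g^{-1}$ preserve the set of escaping prime ends. If this set is finite, $g$ has a periodic point.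

For $B_0$, let $c_k$ be the image of the vertical segment $\{2k\}\times(\tanh(2k-1),\tanh 2k)$ and $U_k$ the image of $\Omega\cap\{x>2k\}$, for $k\ge1$. The endpoints of the segment lie at the ends of their horizontal slices, so none of their integer translates is in $\Omega$, and $c_k$ is a cross-cut. The closures $\iota(\{0\}\times[\tanh(2k-1),\tanh2k])$ are pairwise disjoint and shrink. So $(c_k,U_k)$ is a null chain, and every sequence in $\Omega$ with $x\to+\infty$ converges to its prime end $e_+$. The segments over $x=-2k$ give in the same way a prime end $e_-$ for $x\to-\infty$. A sequence in $\widetilde\iota(\Omega)$ leaving every bounded set has $|x|\to\infty$, so it has a subsequence converging to $e_+$ or $e_-$. Hence there are no other escaping prime ends.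
\end{proof}

An example with irrational rotation number must therefore escape through infinitely many prime ends. In our construction $D$ has infinitely many arms that all follow $B$ to infinity, separated from each other by slits.

\section{Slow coordinates and spiraling leaves}\label{sec:coord}

From now on $B$ is a homotopically unbounded open disk and $\widetilde B$ is one of its lifts. We know nothing about the shape of $\partial B$, yet we want a supply of maps of $B$ that extend by the identity to $S\setminus B$. Such a map must move points less and less as they approach $\partial B$. We arrange this by slowing down the radial coordinate of a polar chart until radial segments of coordinate length $1$ become uniformly short. The estimate is stated in the metric of $\widetilde S$ because we shall also use it to prove unboundedness.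

\begin{lemma}\label{lem:slow}
There are a point $\widetilde z\in\widetilde B$ and a homeomorphism $\widetilde\Psi\colon\mathbb T\times\mathbb R\to\widetilde B\setminus\{\widetilde z\}$, with coordinates $(x,u)$, such that, for $z=\pi(\widetilde z)$ and $\Psi=\pi\circ\widetilde\Psi$:
\begin{enumerate}
\item[(i)] the sets $\{z\}\cup\{u\le M\}$, $M\in\mathbb R$, are closed disks that form a neighborhood basis of $z$, and every compact subset of $B$ lies in one of them;
\item[(ii)] the circles $\{u=M\}$, parametrized by $x$, run counterclockwise around $z$;
\item[(iii)] the function $\varepsilon(u)=\sup_{x\in\mathbb T}\operatorname{diam}_{\widetilde d}\widetilde\Psi(\{x\}\times[u,u+1])$ satisfies $\varepsilon(u)\le1$ for $u\ge0$ and $\varepsilon(u)\to0$ as $u\to+\infty$.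
\end{enumerate}
\end{lemma}

\begin{proof}
Let $\widetilde\Psi_0\colon\mathbb R^2\to\widetilde B$ be an orientation-preserving homeomorphism, written in polar coordinates $(x,r)$ with $x\in\mathbb T$ and $r\ge0$, and let $\widetilde z=\widetilde\Psi_0(0)$. By uniform continuity on the disks $\{r\le k+2\}$ there are numbers $1\ge\delta_1\ge\delta_2\ge\dots>0$ such that
\[
\widetilde d\bigl(\widetilde\Psi_0(x,r),\widetilde\Psi_0(x,r')\bigr)\le\frac1k\quad\text{whenever } r,r'\in[0,k+2],\ |r-r'|\le\delta_k,\ x\in\mathbb T.
\]
Let $R\colon\mathbb R\to(0,\infty)$ be given by $R(u)=e^u$ for $u\le0$ and, for $u\ge0$, be continuous and piecewise linear with slope $\delta_k$ while its value lies in $[k,k+1)$, $k\ge1$. It crosses $[k,k+1)$ in the finite time $1/\delta_k$, so $R$ is an increasing homeomorphism. Put $\widetilde\Psi(x,u)=\widetilde\Psi_0(x,R(u))$. Then (i) and (ii) are the corresponding properties of round disks in $\mathbb R^2$. For (iii), let $u\ge0$ and $R(u)\in[k,k+1)$. On $[u,u+1]$ the slope of $R$ is at most $\delta_k$, so $R(u+1)-R(u)\le\delta_k$ and $R(u+1)\le k+2$. Hence $\varepsilon(u)\le1/k$, and $k\to\infty$ as $u\to\infty$.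
\end{proof}

By (i), a sequence in $B$ that converges to a point of $S\setminus B$ has $u\to+\infty$.

Radial slits $\{x=\text{const},\,u\ge0\}$ would not do. If $B$ were a round disk with its usual polar angle $x$, they would land at distinct points of $\partial B$, and a homeomorphism that permutes them and fixes $\partial B$ pointwise would fix each slit. We use instead curves that make one full turn each time $u$ increases by $1$. For $s\in\mathbb T$ and $u\in\mathbb R$ put
\[
[s,u]=\Psi\bigl(s+\max(u,0),\,u\bigr).
\]
The map $(s,u)\mapsto[s,u]$ is again a homeomorphism $\mathbb T\times\mathbb R\to B\setminus\{z\}$; we call $(s,u)$ \emph{leaf coordinates}. The \emph{leaf} $\ell_s=\{[s,u]:u\in\mathbb R\}$ is radial for $u\le0$ and spirals for $u\ge0$. It is the union of the ray $\eta_s=\{[s,u]:u<0\}$ and the \emph{slit} $\{[s,u]:u\ge0\}$, whose \emph{tip} is $a_s=[s,0]$. The next lemma shows that a single leaf already follows $B$ everywhere near its boundary. It is the only place where the unboundedness of $B$ is used.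

\begin{lemma}\label{lem:dense}
\emph{(a)} For all $s,x_0\in\mathbb T$ and $u_0\ge0$ there is $u\in[u_0,u_0+1]$ with $[s,u]=\Psi(x_0,u)$.
\emph{(b)} Suppose that $X\subset B$ meets every segment $\Psi(\{x_0\}\times[u_0,u_0+1])$ with $x_0\in\mathbb T$ and $u_0\ge0$. Then $\widetilde X=\widetilde B\cap\pi^{-1}(X)$ is unbounded and $\partial B\subset\overline X$.
\end{lemma}

\begin{proof}
(a) Choose $u\in[u_0,u_0+1]$ with $s+u\equiv x_0\pmod1$.

(b) Every point $\widetilde\Psi(x_0,u_0)$ with $u_0\ge0$ is within $\widetilde d$-distance $\varepsilon(u_0)\le1$ of $\widetilde X$. So $\widetilde B$ is contained in the union of the compact set $\{\widetilde z\}\cup\widetilde\Psi(\{u\le0\})$ and the closed $1$-neighborhood of $\widetilde X$. Since $\widetilde B$ is unbounded, so is $\widetilde X$. If $b_k\in B$ converge to $b\in\partial B$, then $u(b_k)\to\infty$, and $b_k$ is within distance $\varepsilon(u(b_k))\to0$ of $X$; hence $b\in\overline X$.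
\end{proof}

\section{The case $\alpha=1/2$}\label{sec:half}

Remove from $B$ the two slits with $s=\frac14$ and $s=\frac34$, and call the result $D$. It consists of the round disk $\{z\}\cup\{u<0\}$ and two arms. We want a map that exchanges the slits. The half-turn $[s,u]\mapsto[s+\frac12,u]$ does so, but in the coordinates $(x,u)$ it reads $(x,u)\mapsto(x+\frac12,u)$, and we have no control of distances in the $x$-direction. For $u\ge0$ we have $x=s+u$, so an advance by $\frac12$ in $s$ is canceled by a drop by $\frac12$ in $u$. We therefore set $f(z)=z$ and
\[
f[s,u]=\begin{cases}
[s+\frac12,\ u],&u\le0,\\[2pt]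
[s+\frac12,\ \frac u2],&0\le u\le1,\\[2pt]
[s+\frac12,\ u-\frac12],&u\ge1.
\end{cases}
\]
In the coordinates $(x,u)$ the three formulas read
\[
\Bigl(x+\frac12,\ u\Bigr),\qquad\Bigl(x+\frac{1-u}2,\ \frac u2\Bigr),\qquad\Bigl(x,\ u-\frac12\Bigr).
\]
They agree at $u=0$ and at $u=1$. The third is a radial slide, which moves $\Psi(x,u)$ by at most $\varepsilon(u-1)\to0$, so $f$ extends continuously by the identity to $S\setminus B$; see Figure~\ref{fig:half}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=3.4cm,y=1.7cm]
\fill[gray!20] (0,-0.6) rectangle (1,0);
\draw[dashed] (0,-0.6)--(0,2.5) (1,-0.6)--(1,2.5);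
\draw[very thick] (0.25,0)--(0.25,2.5);
\draw[very thick,gray] (0.75,0)--(0.75,2.5);
\draw[->,thick] (0.27,1.98)--(0.73,1.52);
\fill (0.25,2) circle (1.8pt) node[left] {$w$};
\fill (0.75,1.5) circle (1.8pt) node[right] {$f(w)$};
\node[left] at (0,0) {$u=0$};
\node[below] at (0.5,-0.6) {coordinates $(s,u)$};
\begin{scope}[xshift=6cm]
\fill[gray!20] (0,-0.6) rectangle (1,0);
\draw[dashed] (0,-0.6)--(0,2.5) (1,-0.6)--(1,2.5);
\draw[very thick] (0.25,0)--(1,0.75) (0,0.75)--(1,1.75) (0,1.75)--(0.75,2.5);
\draw[very thick,gray] (0.75,0)--(1,0.25) (0,0.25)--(1,1.25) (0,1.25)--(1,2.25) (0,2.25)--(0.25,2.5);
\draw[->,thick] (0.25,1.96)--(0.25,1.55);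
\fill (0.25,2) circle (1.8pt) node[above] {$w$};
\fill (0.25,1.5) circle (1.8pt) node[below] {$f(w)$};
\node[left] at (0,0) {$u=0$};
\node[below] at (0.5,-0.6) {coordinates $(x,u)$};
\end{scope}
\end{tikzpicture}
\caption{The case $\alpha=1/2$. Both panels show the cylinder $B\setminus\{z\}$, with the dashed sides identified; the shaded part is the round disk $u<0$. The invariant disk $D$ is the complement of the two slits (black and gray). In leaf coordinates $(s,u)$ the slits are vertical and $f$ sends $w$ to the other slit by a half-turn. In the coordinates $(x,u)$ the slits spiral, and the same move is a vertical slide, which is short in $S$ when $u$ is large.}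
\label{fig:half}
\end{figure}

The map $f$ exchanges the slits, so $f(D)=D$. The disk $D$ contains the leaf $\ell_0$, so it is homotopically unbounded by Lemma~\ref{lem:dense}. The rays $\eta_{1/4}$ and $\eta_{3/4}$ land at the two tips, so by Lemma~\ref{lem:rays} they converge to distinct prime ends, and $g$ exchanges these because $f$ exchanges the rays. Let $p<q<p+1$ be lifts of the two prime ends and $G$ the lift of $g$ with $G(p)=q$. Then $G(q)$ lies in $(q,q+1)$ and is congruent to $p$, so $G^2(p)=p+1$. The rotation number is $\frac12$.

Three things change for irrational $\alpha$. First, all orbits of the rotation by $\alpha$ are dense, so the only nonempty closed invariant set of slits is the set of all slits, and removing it leaves the bounded disk $\{z\}\cup\{u<0\}$. The rotation has to be replaced by a circle map $h$ with a proper closed invariant set. Second, the advance $h(s)-s$ now depends on $s$, and the drop in $u$ has to match it leaf by leaf. Third, there is no periodic prime end to count with, so the rotation number must be read from the order of infinitely many rays.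

\section{The homeomorphism and the disk}\label{sec:map}

\subsection{The circle map}

\begin{lemma}\label{lem:circle}
For every $\alpha\in\mathbb R/\mathbb Z$ there are an orientation-preserving homeomorphism $h$ of $\mathbb T$ with rotation number $\alpha$, a lift $H$ of $h$ with $0\le H(\sigma)-\sigma<1$ for all $\sigma\in\mathbb R$, and a closed set $K$ with $\emptyset\ne K\ne\mathbb T$ and $h(K)=K$.
\end{lemma}

\begin{proof}
If $\alpha=p/q$ with $0\le p<q$, take $H(\sigma)=\sigma+p/q$ and $K=\{j/q:0\le j<q\}$.

Let $\alpha$ be irrational. Denjoy's example (Denjoy 1932; see \cite[\S12.2]{KH}) is an orientation-preserving homeomorphism $h$ with rotation number $\alpha$ and a nonempty open arc $I_0$ whose iterates $I_n=h^n(I_0)$, $n\in\mathbb Z$, are pairwise disjoint. It is obtained from the rotation by $\alpha$ by replacing the points of one orbit with arcs of summable lengths and mapping each arc onto the next. Let $K=\mathbb T\setminus\bigcup_nI_n$. It is closed, invariant and different from $\mathbb T$. It is nonempty because the connected space $\mathbb T$ is not a disjoint union of two or more nonempty open sets. Since $\alpha\ne0$, the map $h$ has no fixed point, so for any lift $H$ the continuous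 function $H-\mathrm{id}$ takes no integer value. Its values lie in one interval $(m,m+1)$, and we replace $H$ by $H-m$.
\end{proof}

Fix $h$, $H$, $K$ as in the lemma. The function $d=H-\mathrm{id}$ is $1$-periodic, and we regard it as a continuous function $d\colon\mathbb T\to[0,1)$.

\subsection{The isotopy}
Let $\lambda(u)=0$ for $u\le0$, $\lambda(u)=u$ for $0\le u\le1$, and $\lambda(u)=1$ for $u\ge1$. For $t\in[0,1]$ put
\[
h_t(s)=s+t\,d(s),\qquad\Phi_t(s,u)=u-t\,d(s)\lambda(u),
\]
and define $f_t\colon S\to S$ by
\[
f_t[s,u]=[h_t(s),\Phi_t(s,u)],\qquad f_t(z)=z,\qquad f_t=\mathrm{id}\ \text{ on }S\setminus B.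
\]
Let $f=f_1$ and $\Phi=\Phi_1$, and note that $h_1=h$. For $d\equiv\frac12$ the map $f$ is the one of Section~\ref{sec:half}.

\begin{proposition}\label{prop:isotopy}
The family $(f_t)_{t\in[0,1]}$ is an isotopy from the identity to $f$ through homeomorphisms of $S$ equal to the identity on $S\setminus B$.
\end{proposition}

\begin{proof}
\emph{Each $f_t$ is a bijection.} The map $h_t$ has the lift $(1-t)\,\mathrm{id}+tH$, which is continuous, strictly increasing and commutes with $\sigma\mapsto\sigma+1$, so $h_t$ is a homeomorphism of $\mathbb T$. For each $s$ the function $\Phi_t(s,\cdot)$ is piecewise linear with slope $1-t\,d(s)$ on $[0,1]$ and slope $1$ elsewhere. Since $d<1$, it is an increasing homeomorphism of $\mathbb R$. So $f_t$ permutes the leaves and maps each leaf bijectively onto its image.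

\emph{The map $(t,w)\mapsto f_t(w)$ is continuous.} For $w$ in the open set $B\setminus\{z\}$ this follows from the formulas. At $w=z$ it holds because every $f_t$ preserves the sets $\{z\}\cup\{u\le M\}$ with $M\le0$, which form a neighborhood basis of $z$. It remains to consider $w\in S\setminus B$. Let $u\ge1$ and $\Psi(x,u)=[s,u]$, so $s=x-u$. The image has leaf coordinates $s'=s+t\,d(s)$ and $u'=u-t\,d(s)>0$, so its first coordinate is $x'=s'+u'=s+u=x$. Thus
\begin{equation}\label{eq:slide}
f_t\bigl(\Psi(x,u)\bigr)=\Psi\bigl(x,\,u-t\,d(x-u)\bigr)\qquad(u\ge1),
\end{equation}
and since $0\le t\,d<1$, the point $\Psi(x,u)$ moves by at most $\varepsilon(u-1)$. Now let $(t_k,w_k)\to(t,w)$ with $w\notin B$. The terms with $w_k\notin B$ are fixed. Along the others $u(w_k)\to\infty$, so $d_S(f_{t_k}(w_k),w_k)\le\varepsilon(u(w_k)-1)\to0$. Hence $f_{t_k}(w_k)\to w=f_t(w)$.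

A continuous bijection of the compact Hausdorff space $S$ is a homeomorphism, and $f_0=\mathrm{id}$.
\end{proof}

\subsection{The disk}
Let $D$ be the complement in $B$ of the slits over $K$:
\[
D=B\setminus\{[s,u]:s\in K,\ u\ge0\}.
\]

\begin{proposition}\label{prop:disk}
The set $D$ is an $f$-invariant homotopically unbounded open disk with $\partial B\subset\overline D$.
\end{proposition}

\begin{proof}
The increasing homeomorphism $\Phi(s,\cdot)$ fixes $0$, so $f$ maps the slit over $s$ onto the slit over $h(s)$. As $h(K)=K$ and $f(B)=B$, we get $f(D)=D$.

The map $\Theta\colon B\to\mathbb C$ with $\Theta(z)=0$ and $\Theta[s,u]=e^{u+2\pi is}$ is a homeomorphism by Lemma~\ref{lem:slow}(i). It takes leaves to straight half-lines from $0$, and it takes $D$ to the complement of the set of points of modulus at least $1$ and argument in $2\pi K$. That set is closed because $K$ is closed. So $\Theta(D)$ is open and star-shaped about $0$, hence connected and simply connected. By the Riemann mapping theorem it is homeomorphic to $\mathbb R^2$.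

Since $K\ne\mathbb T$, the disk $D$ contains a whole leaf $\ell_s$, which meets all the segments in Lemma~\ref{lem:dense}(b) by part (a). So $\partial B\subset\overline D$, and $\widetilde D=\widetilde B\cap\pi^{-1}(D)$ is unbounded. The set $\widetilde D$ is mapped homeomorphically onto $D$ by $\pi$, so it is a lift of $D$.
\end{proof}

\section{The prime ends rotation number}\label{sec:rot}

We do not describe the whole circle of prime ends of $D$. It suffices to find an invariant subset on which $g$ acts, with the correct order, as $h$ acts on $K$. The rays landing at the tips provide it; here we use that $K\neq\emptyset$. The argument needs little information about $D$, and we state it in a form that will be used again in Section~\ref{sec:fingers}.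

\begin{proposition}\label{prop:rot}
Let $D$ be an $f$-invariant open disk with
\[
\{z\}\cup\{u<0\}\ \subset\ D\ \subset\ B\setminus\{a_s:s\in K\}.
\]
Then the prime ends rotation number of $f$ in $D$ is $\alpha$.
\end{proposition}

\begin{proof}
\emph{Rays.} For $s\in K$ the ray $\eta_s$, followed from $u=-1$ toward $u=0$, lies in $D$ and converges in $S$ to $a_s\notin D$, so it lands at $a_s\in\partial D$. By Lemma~\ref{lem:rays} it converges to a prime end $p_s$, and the $p_s$ are pairwise distinct because the tips $a_s$ are. Hence the sets
\[
\gamma_s=\{[s,u]:-1\le u<0\}\cup\{p_s\},\qquad s\in K,
\]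
are pairwise disjoint arcs in $\widehat D$. Since $f[s,u]=[h(s),u]$ for $u\le0$ and $\widehat f$ is continuous, $\widehat f(\gamma_s)=\gamma_{h(s)}$.

\emph{An invariant annulus.} To compare rotation numbers, and not only orbits, we need lifts of $h$ and $g$ that are compatible. We obtain both from one lift of $\widehat f$ on an annulus. Let $A=\widehat D\setminus(\{z\}\cup\{u<-1\})$; it is $\widehat f$-invariant. It is the part of the closed disk $\widehat D$ between the Jordan curve $J=\{u=-1\}\subset D$ and the boundary circle $C$, so it is a closed annulus by the Schoenflies theorem. Identify $A$ with $\mathbb T\times[0,1]$ so that $J=\mathbb T\times\{0\}$ and $C=\mathbb T\times\{1\}$. After composing with the product of a homeomorphism of $\mathbb T$ and the identity, $[s,-1]$ corresponds to $(s,0)$. The resulting parametrizations of $J$ and $C$ are homotopic in $A$, and $J$ is counterclockwise by Lemma~\ref{lem:slow}(ii), so $C$ is parametrized counterclockwise.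

Let $\widetilde A=\mathbb R\times[0,1]$ be the universal covering, with deck group generated by $T(\sigma,y)=(\sigma+1,y)$. On $J$ the map $\widehat f$ acts as $h$. Let $F$ be the lift of $\widehat f|_A$ with $F(0,0)=(H(0),0)$. On the bottom line $F$ is a lift of $h$ that agrees with $H$ at one point, so $F(\sigma,0)=(H(\sigma),0)$ for all $\sigma$. The deck transformation $FTF^{-1}$ agrees with $T$ on the bottom line, so $FT=TF$. Therefore $F(\sigma,1)=(G(\sigma),1)$ defines a lift $G$ of $g$ with $G(\sigma+1)=G(\sigma)+1$.

Let $\widetilde K\subset\mathbb R$ be the preimage of $K$. For $\sigma\in\widetilde K$ with image $s$, let $\widetilde\gamma_\sigma$ be the lift of $\gamma_s$ starting at $(\sigma,0)$, and let $(P(\sigma),1)$ be its other endpoint. Both $T\widetilde\gamma_\sigma=\widetilde\gamma_{\sigma+1}$ and $F\widetilde\gamma_\sigma=\widetilde\gamma_{H(\sigma)}$ hold, since in each case the two sides lift the same arc and start at the same point. Comparing endpoints,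
\begin{equation}\label{eq:semi}
P(\sigma+1)=P(\sigma)+1,\qquad G\bigl(P(\sigma)\bigr)=P\bigl(H(\sigma)\bigr)\qquad(\sigma\in\widetilde K).
\end{equation}

\emph{The map $P$ is increasing.} Let $\sigma<\sigma'$ be in $\widetilde K$. If $\sigma'-\sigma\in\mathbb Z$, then $P(\sigma)<P(\sigma')$ by \eqref{eq:semi}. Otherwise $\widetilde\gamma_\sigma$ and $\widetilde\gamma_{\sigma'}$ are disjoint. The arc $\widetilde\gamma_\sigma$ lies in $\mathbb R\times(0,1)$ except for its endpoints. Extend it by the vertical half-lines going down from $(\sigma,0)$ and up from $(P(\sigma),1)$ to a properly embedded line $\Lambda\subset\mathbb R^2$. By the Jordan curve theorem $\mathbb R^2\setminus\Lambda$ has two components, each with boundary $\Lambda$. Looking near the point $(\sigma,-1)$, where $\Lambda$ is a vertical segment, we see that the quadrants $Q_-=(-\infty,\sigma)\times(-\infty,0]$ and $Q_+=(\sigma,\infty)\times(-\infty,0]$ lie in different components. The half-line $(-\infty,P(\sigma))\times\{1\}$ is joined to $Q_-$ by a vertical segment far to the left of the compact arc $\widetilde\gamma_\sigma$, so it lies in the component of $Q_-$. The arc $\widetilde\gamma_{\sigma'}$ is disjoint from $\Lambda$ and starts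 in $Q_+$. Its endpoint $(P(\sigma'),1)$ is thus neither on that half-line nor on $\Lambda$, so $P(\sigma')>P(\sigma)$.

\emph{Conclusion.} Fix $\sigma_0\in\widetilde K$. If $\sigma\in\widetilde K$ lies in $[\sigma_0+m,\sigma_0+m+1)$ with $m\in\mathbb Z$, then $P(\sigma)\in[P(\sigma_0)+m,P(\sigma_0)+m+1)$. So $|P(\sigma)-\sigma|\le|P(\sigma_0)-\sigma_0|+1$ on $\widetilde K$. By \eqref{eq:semi}, $G^n(P(\sigma_0))=P(H^n(\sigma_0))$, and therefore
\[
\lim_{n\to\infty}\frac{G^n(P(\sigma_0))}n=\lim_{n\to\infty}\frac{P(H^n(\sigma_0))}n=\lim_{n\to\infty}\frac{H^n(\sigma_0)}n.
\]
Thus $g$ and $h$ have the same rotation number $\alpha$.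
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:strong}]
The map $f$ has the required isotopy by Proposition~\ref{prop:isotopy}. The slit disk $D$ has the required properties by Proposition~\ref{prop:disk}; it contains $\{z\}\cup\{u<0\}$ and omits the tips over $K$, so Proposition~\ref{prop:rot} gives the rotation number. For the converse, if $D\subset B$ are open disks, each lift of $D$ is connected and so lies in a lift of $B$. If the former is unbounded, so is the latter.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Apply Theorem~\ref{thm:strong} to the disk given by Lemma~\ref{lem:strip}.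
\end{proof}

\section{A variant with bounded fingers}\label{sec:fingers}

Each arm of the slit disk contains a leaf and so has an unbounded lift. This is not essential: for the same $f$ there is a smaller invariant disk in which each arm is cut off at a finite height. Let $\alpha$ be irrational, let $I_n$ and $K$ be as in the proof of Lemma~\ref{lem:circle}, and recall from there that $0<d<1$, so that $d_{\min}=\min d>0$. Put
\[
V_0=\{[s,u]:s\in I_0,\ u<1\},\qquad V_n=f^n(V_0),\qquad D_1=\{z\}\cup\{u<0\}\cup\bigcup_{n\in\mathbb Z}V_n.
\]

\begin{proposition}
The set $D_1$ is an $f$-invariant homotopically unbounded open disk with $\partial B\subset\overline{D_1}$ and prime ends rotation number $\alpha$, and each finger $V_n$ lies in a compact subset of $B$.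
\end{proposition}

\begin{proof}
The set $D_1$ is open and invariant by construction. Since $f$ maps leaves to leaves by increasing homeomorphisms fixing $u=0$,
\[
V_n=\{[s,u]:s\in I_n,\ u<L_n(s)\},\qquad L_0\equiv1,\qquad L_{n+1}(h(s))=\Phi(s,L_n(s)),
\]
with $L_n>0$. So $\Theta(D_1)$ is open and star-shaped about $0$, and $D_1$ is an open disk. It omits the tips over $K$, so Proposition~\ref{prop:rot} gives the rotation number.

In forward time the fingers shrink: if $L_n(s)\le1$, then $L_{n+1}(h(s))=(1-d(s))L_n(s)$, so $L_n\le(1-d_{\min})^n$ for $n\ge0$. In backward time they grow: if $L_{-n}(s)\ge1$ and $s'=h^{-1}(s)$, then $u=L_{-n}(s)+d(s')\ge1$ satisfies $\Phi(s',u)=L_{-n}(s)$, so $L_{-n-1}(s')=L_{-n}(s)+d(s')$. By induction $1+n\,d_{\min}\le L_{-n}\le1+n$ for $n\ge0$. The upper bounds place $V_n$ in the compact set $\{z\}\cup\{u\le1+|n|\}$. Given $x_0\in\mathbb T$ and $u_0\ge0$, choose $n$ with $n\,d_{\min}>u_0$ and $s\in I_{-n}$. The point $[s,u]=\Psi(x_0,u)$ of Lemma~\ref{lem:dense}(a) has $u\le u_0+1<L_{-n}(s)$, so it lies in $V_{-n}$. Lemma~\ref{lem:dense}(b) now shows that $D_1$ is homotopically unbounded and that $\partial B\subset\overline{D_1}$.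
\end{proof}

\begin{thebibliography}{9}

\bibitem{AK}
Salvador Addas-Zanata and Andres Koropecki,
\emph{Homotopically unbounded disks for generic surface diffeomorphisms},
arXiv:2012.13305 (2020).

\bibitem{KH}
Katok and Hasselblatt,
\emph{Introduction to the Modern Theory of Dynamical Systems}.

\bibitem{Ma}
Mather,
\emph{Topological proofs of some purely topological consequences of Carath\'eodory's theory of prime ends},
1982.

\bibitem{Po}
Pommerenke,
\emph{Boundary Behaviour of Conformal Maps}.

\end{thebibliography}
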